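# Partitions of compact spaces into $G_\delta$ sets

All spaces are Hausdorff, and $\mathfrak c=2^{\aleph_0}$. We work in ZFC.

## A set closed under cluster points and missed points

Let $X$ be a nonempty compact space. A $G_\delta$ set is a countable intersection of open sets. Let $\mathcal P$ be a partition of $X$ into nonempty $G_\delta$ sets; the pieces may or may not be closed. For $x\in X$ write $P(x)$ for the piece containing $x$, and for $A\subseteq X$ put $\mathcal P(A)=\{P(x):x\in A\}$, the set of pieces that meet $A$.

Make three choices, once and for all.

1. For each $F\in\mathcal P$, fix open sets $U_n(F)$, $n<\omega$, with $F=\bigcap_n U_n(F)$.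
2. For each sequence $s\in X^\omega$, fix a cluster point $\ell(s)\in X$, that is, a point each of whose neighborhoods contains $s(m)$ for infinitely many $m$. It exists: otherwise each $z\in X$ has an open neighborhood $N_z$ containing $s(m)$ for only finitely many $m$, finitely many $N_z$ cover $X$, and then only finitely many $m$ are accounted for, which is absurd.
3. For each finite $E\subseteq\mathcal P\times\omega$ such that $\bigcup_{(F,n)\in E}U_n(F)\neq X$, fix a point $q(E)$ of $X$ outside that union. Call it the *missed point* of $E$.

Now build an increasing chain of sets. Let $A_0$ be a singleton, let $A_\alpha=\bigcup_{\beta<\alpha}A_\beta$ at limits $\alpha<\omega_1$, and let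
$$A_{\alpha+1}=A_\alpha\cup\{\ell(s):s\in A_\alpha^{\omega}\}\cup\{q(E):E\in[\mathcal P(A_\alpha)\times\omega]^{<\omega},\ q(E)\text{ defined}\}.\tag{1}$$
Finally, let $A=\bigcup_{\alpha<\omega_1}A_\alpha$. Two properties matter.

**$A$ is small.** We show by induction that $|A_\alpha|\le\mathfrak c$. At a successor step there are at most $\mathfrak c^\omega=\mathfrak c$ sequences $s\in A_\alpha^\omega$. Also $|\mathcal P(A_\alpha)|\le|A_\alpha|\le\mathfrak c$, so $\mathcal P(A_\alpha)\times\omega$ has at most $\mathfrak c$ finite subsets. At a limit $\alpha<\omega_1$ we take a countable union. Hence $|A|\le\aleph_1\cdot\mathfrak c=\mathfrak c$.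

**$A$ is closed under both operations.** Let $s\in A^\omega$. Each $s(n)$ lies in some $A_{\alpha_n}$. The ordinal $\alpha=\sup_n\alpha_n$ is below $\omega_1$, because a countable set of countable ordinals is bounded in $\omega_1$. So $s\in A_\alpha^\omega$ and $\ell(s)\in A_{\alpha+1}\subseteq A$. Next let $E\subseteq\mathcal P(A)\times\omega$ be finite with $q(E)$ defined. Each of the finitely many $F$ occurring in $E$ is $P(a)$ for some $a\in A$, and all these points $a$ lie in one $A_\alpha$. So $q(E)\in A_{\alpha+1}\subseteq A$. Altogether:
$$\ell(s)\in A\ \text{ for all } s\in A^\omega;\qquad q(E)\in A\ \text{ for all finite }E\subseteq\mathcal P(A)\times\omega\text{ with }q(E)\text{ defined.}\tag{2}$$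

What is $A$ for? We are going to show that every piece of the partition meets $A$. Then $x\mapsto P(x)$ maps $A$ onto $\mathcal P$, so $|\mathcal P|\le|A|\le\mathfrak c$. This answers a question from Santi Spadaro and Paul Szeptycki, "$G_\delta$ covers of compact spaces", arXiv:1605.05630 (2016): is there a compact space having a partition into $\mathfrak c^+$ many $G_\delta$ sets? It is known (Arhangel'skii) that no compact space can be partitioned into more than $2^{\aleph_0}$ *closed* $G_\delta$ sets; the question drops the word "closed". The answer is no.

**Theorem A.** Let $X$ be a compact Hausdorff space and $\mathcal P$ a partition of $X$ into nonempty $G_\delta$ sets. Then $|\mathcal P|\le\mathfrak c$. In particular no compact space can be partitioned into $\mathfrak c^+$ many $G_\delta$ sets.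

## Few pieces in large spaces

Here are some partitions we can analyze with bare hands.

*The Cantor set.* Points of a metric space are $G_\delta$, so the partition of the Cantor set into singletons is a partition into $\mathfrak c$ many $G_\delta$ sets. The bound in Theorem A is attained.

*The interval $[0,1]$.* The irrationals in $[0,1]$ are $\bigcap_q([0,1]\setminus\{q\})$ over rational $q\in[0,1]$, so they form a $G_\delta$ set that is not closed. Together with the singletons of the rationals they form a partition into countably many $G_\delta$ sets that are not all closed.

*One-point compactification of a discrete set.* Let $X=D\cup\{\infty\}$ with $D$ discrete, as large as you like. Let $F=\bigcap_nU_n$ be the piece containing $\infty$. Each $X\setminus U_n$ is finite, so $X\setminus F$ is countable. The other pieces are disjoint nonempty subsets of a countable set, so there are countably many pieces.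

*The ordinal space $\omega_1+1$.* A $G_\delta$ set containing $\omega_1$ contains $\bigcap_n(\alpha_n,\omega_1]$ for some countable ordinals $\alpha_n$, hence contains $(\sup_n\alpha_n,\omega_1]$. Its complement is countable, and again there are only countably many pieces.

In the last two examples the piece through one special point is forced to be large. The theorem bounds the number of pieces even though the space may have any number of points.

## Closed kernels and limits of sequences: where they stop

**Reduction to closed pieces.** Arhangel'skii's result handles closed pieces, so we could try to shrink each piece to a closed one. This is possible: given a nonempty $G_\delta$ set $F=\bigcap_nU_n$ and $x\in F$, use regularity of $X$ to choose open sets $V_n\ni x$ with $V_0\subseteq U_0$ and $\overline{V_{n+1}}\subseteq V_n\cap U_{n+1}$. Then $K=\bigcap_nV_n=\bigcap_n\overline{V_n}$ is a closed $G_\delta$ set with $x\in K\subseteq F$. But after choosing one such $K$ in each $F$, the sets $K$ are disjoint and need not cover $X$. Disjointness alone gives nothing: in $D\cup\{\infty\}$ the sets $\{d\}$, $d\in D$, are clopen, hence closed $G_\delta$, and there are $|D|$ of them. If instead we take one $K$ for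 each point of $X$, we get a cover by closed $G_\delta$ sets, but no longer a disjoint one. An example in the last section shows that covers alone give nothing either.

**Making $A$ closed.** The second approach is a closing-off argument. We build a small set $A$ such that $\mathcal P(A)$ covers $\overline A$. A point $p$ in an uncovered piece then gives an open cover of $\overline A$ avoiding $p$, and we contradict compactness. If $A$ were closed, $\mathcal P(A)$ would cover $\overline A=A$ trivially. So we try to put every point of $\overline A$ into $A$, by adding the closures of the countable subsets of $A$. This breaks in two places.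

* *Size.* The closure of a countable set can have $2^{\mathfrak c}$ points, as $\omega\subseteq\beta\omega$ shows. Adding one such closure already ruins $|A|\le\mathfrak c$.
* *Reach.* A point of $\overline A$ need not be in the closure of any countable subset of $A$. In $\omega_1+1$, the point $\omega_1$ is in the closure of $A=\omega_1$, but each countable $B\subseteq A$ lies in some $[0,\beta]$ with $\beta<\omega_1$, so $\omega_1\notin\overline B$.

What gets past both obstacles is to give up the point $x\in\overline A$ and ask only for its piece $P(x)$. The piece is a $G_\delta$ set, so it imposes only countably many open conditions, and one sequence from $A$ can satisfy them one after the other. Any cluster point of that sequence, in particular the single one we kept, lands in $P(x)$. In $\omega_1+1$ we cannot reach $\omega_1$ from below by sequences, but we do reach every $G_\delta$ set containing it.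

## Every piece meets $A$

*Proof of Theorem A.* If $X=\emptyset$ then $\mathcal P=\emptyset$. Otherwise, build $A$ as in the first section. Recall that a compact Hausdorff space is regular: if $x\in U$ with $U$ open, there is an open $V$ with $x\in V\subseteq\overline V\subseteq U$.

**Claim 1.** $\overline A\subseteq\bigcup\mathcal P(A)$.

The purpose of this claim is to replace "$A$ is closed" by "the pieces meeting $A$ cover $\overline A$".

Let $x\in\overline A$ and $F=P(x)$. By regularity choose open $V_n'\ni x$ with $\overline{V_n'}\subseteq U_n(F)$, and let $V_n=V_0'\cap\dots\cap V_n'$. Then $V_0\supseteq V_1\supseteq\cdots$ are open sets containing $x$, and $\overline{V_n}\subseteq U_n(F)$. Since $x\in\overline A$, we can pick $x_n\in A\cap V_n$ for each $n$. Let $y=\ell\big((x_n)_n\big)$. By (2), $y\in A$.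

Fix $n$. For all $m\ge n$ we have $x_m\in V_m\subseteq V_n$. Each neighborhood of $y$ contains $x_m$ for infinitely many $m$, hence for some $m\ge n$, so it meets $V_n$. Thus $y\in\overline{V_n}\subseteq U_n(F)$. As $n$ was arbitrary, $y\in\bigcap_nU_n(F)=F$. Since $\mathcal P$ is a partition, $F=P(y)$, and $y\in A$ gives $F\in\mathcal P(A)$. So $x\in F\subseteq\bigcup\mathcal P(A)$.

**Claim 2.** $\mathcal P(A)=\mathcal P$.

The purpose here is to pass from covering $\overline A$ to covering $X$, using the missed points.

Suppose not, and pick a point $p$ in a member of $\mathcal P\setminus\mathcal P(A)$. Pieces are disjoint, so $p\notin F$ for every $F\in\mathcal P(A)$. As $F=\bigcap_nU_n(F)$, we can choose $n(F)$ with $p\notin U_{n(F)}(F)$. The open sets $U_{n(F)}(F)\supseteq F$, for $F\in\mathcal P(A)$, cover $\overline A$ by Claim 1, and $\overline A$ is compact. So there is a finite $E\subseteq\{(F,n(F)):F\in\mathcal P(A)\}$ with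
$$\overline A\subseteq W:=\bigcup_{(F,n)\in E}U_n(F).$$
Since $p\notin W$, we have $W\neq X$, so $q(E)$ is defined. By (2), $q(E)\in A$. By the choice of $q(E)$, $q(E)\notin W$. This contradicts $A\subseteq W$.

Therefore $|\mathcal P|=|\mathcal P(A)|\le|A|\le\mathfrak c$. $\blacksquare$

The point $p$ itself may be far from $A$. It only certifies that $W\ne X$, and then the choice function $q$, which knows nothing of $p$, has already put another witness to $W\neq X$ into $A$.

## $G_\kappa$ sets and the condition $(\star_\kappa)$

We now replace $\omega$ by an infinite cardinal $\kappa$, compactness by a Lindelöf-type condition, and partitions by covers of bounded multiplicity. Here are the notions needed.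

**Definition ($G_\kappa$ set).** An intersection of at most $\kappa$ open sets. Repeating sets, or adding the set $X$, we may always index the open sets by $\xi<\kappa$. Example: in $\{0,1\}^\kappa$ each singleton is $G_\kappa$, since $\{x\}=\bigcap_{\xi<\kappa}\{y:y(\xi)=x(\xi)\}$.

**Definition (Lindelöf degree).** $L(X)\le\kappa$ means that every open cover of $X$ has a subcover of size $\le\kappa$. Example: a compact space has $L(X)\le\omega$. The property passes to closed subspaces $C$: extend an open cover of $C$ to open sets of $X$, add $X\setminus C$, and take a subcover.

**Definition (tightness).** $t(X)\le\kappa$ means that whenever $x\in\overline A$ there is $B\subseteq A$ with $|B|\le\kappa$ and $x\in\overline B$. Example: first countable spaces have $t(X)\le\omega$; for $\omega_1+1$ we saw that $t\le\omega$ fails.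

**Definition (pseudocharacter).** $\psi(X)\le\kappa$ means that every singleton of $X$ is a $G_\kappa$ set. Example: $\psi(\omega_1+1)\le\omega$ fails, since $\{\omega_1\}$ is not $G_\delta$; but $\psi(\omega_1+1)\le\omega_1$.

**Definition (outer base).** An outer base of $K\subseteq X$ is a family of open sets containing $K$ such that every open set containing $K$ includes a member of the family. Examples: $\{X\}$ is an outer base of $K=X$; an outer base of a singleton is a local base of open sets; $\{(-\frac1n,1+\frac1n):n\ge1\}$ is an outer base of $[0,1]$ in $\mathbb R$, by compactness of $[0,1]$. A space is of *pointwise countable type* if each of its points lies in a compact set with a countable outer base.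

The next condition isolates what the proof of Claim 1 extracted from compactness.

**Definition ($\star_\kappa$).** A space $X$ satisfies $(\star_\kappa)$ if, whenever $A\subseteq X$, $x\in\overline A$, and $G\ni x$ is a $G_\kappa$ set, there is $B\subseteq A$ with $|B|\le\kappa$ and $\overline B\cap G\ne\emptyset$.

*Example where it holds.* The space $\omega_1+1$ is compact, and the argument of Claim 1 verifies $(\star_\omega)$ there, although its tightness is uncountable.

*Example where it fails.* Let $X=(\omega_1\times\omega)\cup\{p\}$, where points of $\omega_1\times\omega$ are isolated and basic neighborhoods of $p$ are $N_{\beta,m}=\{p\}\cup\{(\alpha,n):\alpha\ge\beta,\ n\ge m\}$ for $\beta<\omega_1$, $m<\omega$. The sets $N_{\beta,m}$ are clopen and have intersection $\{p\}$, so $X$ is Hausdorff and regular. Put $A=\omega_1\times\omega$ and $G=\{p\}=\bigcap_mN_{0,m}$, a $G_\delta$ set. Then $p\in\overline A$. If $B\subseteq A$ is countable, all first coordinates of its points are below some $\beta<\omega_1$, so $N_{\beta,0}\cap B=\emptyset$ and $p\notin\overline B$. Thus $(\star_\omega)$ fails.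

**Lemma 1.** $(\star_\kappa)$ holds for regular $X$ in each of these cases:

* (a) $t(X)\le\kappa$;
* (b) every point of $X$ lies in a compact set $K$ with an outer base of size $\le\kappa$ in $X$. This includes all compact spaces (take $K=X$).

*Proof.* Let $A$, $x\in\overline A$ and $G\ni x$ be as in $(\star_\kappa)$.

(a) There is $B\subseteq A$ with $|B|\le\kappa$ and $x\in\overline B$. As $x\in G$, we have $x\in\overline B\cap G$.

(b) Let $G=\bigcap_{\xi<\kappa}U_\xi$ with $U_\xi$ open. Let $x\in K$, where $K$ is compact and $\{W_\xi:\xi<\kappa\}$ is an outer base of $K$ (listed with repetitions if necessary). By regularity choose open $V_\xi\ni x$ with $\overline{V_\xi}\subseteq U_\xi$.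

**Step 1: choosing $B$.** With $\kappa$ many conditions there is no sequence meeting them in order, so we use a net indexed by finite sets of conditions. For each finite $s\subseteq\kappa$ the set $\bigcap_{\xi\in s}(V_\xi\cap W_\xi)$ is an open neighborhood of $x$ (for $s=\emptyset$ it is $X$), because $x\in K\subseteq W_\xi$. Since $x\in\overline A$, we can pick
$$x_s\in A\cap\bigcap_{\xi\in s}(V_\xi\cap W_\xi).$$
Let $B=\{x_s:s\in[\kappa]^{<\omega}\}$. Then $B\subseteq A$ and $|B|\le\kappa$.

**Step 2: the net has a cluster point in $K$.** The space is not assumed compact, so the sets $W_\xi$ must push the net toward $K$. Order the finite sets $s$ by inclusion; a cluster point is a point $z$ such that for every neighborhood $N$ of $z$ and every finite $s_0$ there is a finite $s\supseteq s_0$ with $x_s\in N$. Suppose no point of $K$ is a cluster point. Then each $z\in K$ has an open neighborhood $N_z$ and a finite $s_z$ with $x_s\notin N_z$ for all finite $s\supseteq s_z$. By compactness $K\subseteq N:=N_{z_1}\cup\dots\cup N_{z_k}$ for some $z_1,\dots,z_k\in K$. Since $N$ is open, there is $\xi$ with $W_\xi\subseteq N$. Let $s=s_{z_1}\cup\dots\cup s_{z_k}\cup\{\xi\}$. Since $\xi\in s$, we have $x_s\in W_\xi\subseteq N$.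 Since $s\supseteq s_{z_i}$ for each $i$, we have $x_s\notin N_{z_i}$ for each $i$, so $x_s\notin N$. This is a contradiction.

**Step 3: the cluster point lies in $\overline B\cap G$.** Let $z\in K$ be a cluster point. Every neighborhood of $z$ contains some $x_s\in B$, so $z\in\overline B$. Fix $\xi<\kappa$. Every neighborhood of $z$ contains some $x_s$ with $s\supseteq\{\xi\}$, and then $x_s\in V_\xi$. So $z\in\overline{V_\xi}\subseteq U_\xi$. As $\xi$ was arbitrary, $z\in G$. $\blacksquare$

## Covers by $G_\kappa$ sets of multiplicity at most $2^\kappa$

**Theorem B.** Let $X$ be a regular Hausdorff space with $L(X)\le\kappa$ satisfying $(\star_\kappa)$. Let $\mathcal U$ be a cover of $X$ by $G_\kappa$ sets such that each point lies in at most $2^\kappa$ members of $\mathcal U$. Then $\mathcal U$ has a subcover of size $\le2^\kappa$. In particular, every partition of $X$ into nonempty $G_\kappa$ sets has at most $2^\kappa$ members.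

Before the proof, let us see what has to change. In Theorem A we kept one point $\ell(s)$ for each sequence $s$, and it landed in the right piece whatever the piece was. Under $(\star_\kappa)$ the point in $\overline B\cap G$ may depend on $G$ as well as on $B$. For instance, when $t(X)\le\kappa$, the proof of Lemma 1 produces $x$ itself, and many different $x$ may belong to the same $\overline B$. So one point per $B$ is no longer enough, and $\overline B$ as a whole may be too large to add. Instead, for each $B$ we keep a list of all members of $\mathcal U$ that meet $\overline B$. The new fact needed is that this list has at most $2^\kappa$ entries, even when $\overline B$ has more points.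

*Proof.* The statement on partitions follows from the first: in a partition each point lies in one member, and a partition into nonempty sets has no proper subcover. We may assume $X\neq\emptyset$. We use the cardinal facts $(2^\kappa)^\kappa=2^\kappa$, that $\kappa^+\le2^\kappa$, and that $\kappa^+$ is regular. In particular a set of size $\le2^\kappa$ has at most $2^\kappa$ subsets of size $\le\kappa$. For $B\in[X]^{\le\kappa}$ let
$$\mathcal U(B)=\{F\in\mathcal U:F\cap\overline B\neq\emptyset\}.\tag{3}$$

**Claim 0.** $|\mathcal U(B)|\le2^\kappa$ for every $B\in[X]^{\le\kappa}$.

The purpose is to find at most $2^\kappa$ points that hit every member of $\mathcal U(B)$; the multiplicity hypothesis then finishes the count.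

Let $\mathcal N$ be the family of all nonempty intersections of at most $\kappa$ sets of the form $\overline E$ with $E\subseteq B$. There are at most $2^\kappa$ sets $E\subseteq B$, so $|\mathcal N|\le(2^\kappa)^\kappa=2^\kappa$.

We show that every $F\in\mathcal U(B)$ includes a member of $\mathcal N$. Let $z\in F\cap\overline B$ and write $F=\bigcap_{\xi<\kappa}U_\xi$ with $U_\xi$ open. By regularity choose open $V_\xi\ni z$ with $\overline{V_\xi}\subseteq U_\xi$, and put $E_\xi=V_\xi\cap B$. If $O$ is a neighborhood of $z$, then $O\cap V_\xi$ is a neighborhood of $z\in\overline B$, so it meets $B$, that is, $O$ meets $E_\xi$. Hence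
$$z\in\overline{E_\xi}\subseteq\overline{V_\xi}\subseteq U_\xi\qquad(\xi<\kappa).$$
So $N=\bigcap_{\xi<\kappa}\overline{E_\xi}$ contains $z$, belongs to $\mathcal N$, and satisfies $N\subseteq\bigcap_\xi U_\xi=F$.

Now pick one point from each $N\in\mathcal N$. Every $F\in\mathcal U(B)$ contains one of these at most $2^\kappa$ points, and each of them lies in at most $2^\kappa$ members of $\mathcal U$. So $|\mathcal U(B)|\le2^\kappa\cdot2^\kappa=2^\kappa$.

To see the claim at work, take $\kappa=\omega$, $X=\beta\omega$, $B=\omega$. Here $\overline B=X$ has $2^{\mathfrak c}$ points, yet the argument uses at most $\mathfrak c$ points to hit all nonempty members of a cover by $G_\delta$ sets.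

**Step 1: closing off.** The purpose is to build a point set $A$ together with a list $\mathcal V\subseteq\mathcal U$ of size $\le2^\kappa$ that contains $\mathcal U(B)$ for every small $B\subseteq A$, and such that $A$ contains the missed points of $\mathcal V$.

For each $F\in\mathcal U$ fix open sets $U_\xi(F)$, $\xi<\kappa$, with intersection $F$. For each $E\in[\mathcal U\times\kappa]^{\le\kappa}$ with $\bigcup_{(F,\xi)\in E}U_\xi(F)\neq X$, fix a point $q(E)$ outside this union. Let $A_0$ be a singleton and $A_\alpha=\bigcup_{\beta<\alpha}A_\beta$ at limits $\alpha<\kappa^+$. Given $A_\alpha$, let
$$\mathcal U_\alpha=\bigcup\{\mathcal U(B):B\in[A_\alpha]^{\le\kappa}\},\qquad A_{\alpha+1}=A_\alpha\cup\{q(E):E\in[\mathcal U_\alpha\times\kappa]^{\le\kappa},\ q(E)\text{ defined}\}.\tag{4}$$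
We check by induction that $|A_\alpha|\le2^\kappa$ and $|\mathcal U_\alpha|\le2^\kappa$ for all $\alpha<\kappa^+$. If $|A_\alpha|\le2^\kappa$, then $A_\alpha$ has at most $2^\kappa$ subsets $B$ of size $\le\kappa$, and each $\mathcal U(B)$ has size $\le2^\kappa$ by Claim 0; so $|\mathcal U_\alpha|\le2^\kappa$. Then $\mathcal U_\alpha\times\kappa$ has at most $2^\kappa$ subsets $E$ of size $\le\kappa$, so $|A_{\alpha+1}|\le2^\kappa$. At a limit $\alpha<\kappa^+$ we take a union of at most $\kappa$ sets of size $\le2^\kappa$.

Let $A=\bigcup_{\alpha<\kappa^+}A_\alpha$ and $\mathcal V=\bigcup_{\alpha<\kappa^+}\mathcal U_\alpha$. Then $|\mathcal V|\le\kappa^+\cdot2^\kappa=2^\kappa$. Both chains are increasing and $\kappa^+$ is regular, so the following hold: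
$$\begin{aligned}&\text{every }B\in[A]^{\le\kappa}\text{ lies in some }A_\alpha,\text{ and hence }\mathcal U(B)\subseteq\mathcal V;\\&\text{every subset of }\mathcal V\text{ of size}\le\kappa\text{ lies in some }\mathcal U_\alpha.\end{aligned}\tag{5}$$

**Step 2: $\mathcal V$ covers $\overline A$.** This is the counterpart of Claim 1, with $(\star_\kappa)$ in place of the cluster point of a sequence. Let $x\in\overline A$, and take $F\in\mathcal U$ with $x\in F$. As $F$ is a $G_\kappa$ set, $(\star_\kappa)$ gives $B\in[A]^{\le\kappa}$ with $\overline B\cap F\neq\emptyset$. So $F\in\mathcal U(B)\subseteq\mathcal V$ by (5), and $x\in F\subseteq\bigcup\mathcal V$.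

**Step 3: $\mathcal V$ covers $X$.** This is the counterpart of Claim 2, with $L\le\kappa$ in place of compactness. Suppose $p\notin\bigcup\mathcal V$. For each $F\in\mathcal V$ we have $p\notin F$, so choose $\xi(F)<\kappa$ with $p\notin U_{\xi(F)}(F)$. By Step 2 the open sets $U_{\xi(F)}(F)\supseteq F$, $F\in\mathcal V$, cover $\overline A$. Since $\overline A$ is closed, $L(\overline A)\le\kappa$, so there is $E\subseteq\{(F,\xi(F)):F\in\mathcal V\}$ with $|E|\le\kappa$ and
$$\overline A\subseteq W:=\bigcup_{(F,\xi)\in E}U_\xi(F).$$
Since $p\notin W$, the point $q(E)$ is defined, and $q(E)\notin W$. At most $\kappa$ members of $\mathcal V$ occur in $E$, so by (5) $E\subseteq\mathcal U_\alpha\times\kappa$ for some $\alpha<\kappa^+$. By (4), $q(E)\in A_{\alpha+1}\subseteq A$. So $q(E)\in A\setminus W$, contradicting $A\subseteq W$.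

Thus $\mathcal V$ is a subcover of $\mathcal U$ of size $\le2^\kappa$. $\blacksquare$

## Compact, Lindelöf, and small pseudocharacter

**Corollary 1.** A compact space has no partition into more than $2^\kappa$ nonempty $G_\kappa$ sets. More generally, every cover of a compact space by $G_\kappa$ sets in which each point lies in at most $2^\kappa$ members has a subcover of size $\le2^\kappa$.

*Proof.* A compact space is regular, has $L(X)\le\omega\le\kappa$, and satisfies $(\star_\kappa)$ by Lemma 1(b). Apply Theorem B. $\blacksquare$

**Corollary 2.** A regular Lindelöf space that has countable tightness, or is of pointwise countable type (for example, locally compact), has no partition into more than $\mathfrak c$ nonempty $G_\delta$ sets.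

*Proof.* Apply Theorem B with $\kappa=\omega$; condition $(\star_\omega)$ comes from Lemma 1(a) or Lemma 1(b) respectively. It remains to check that a locally compact space is of pointwise countable type. Given a point $x$, choose an open $O_0\ni x$ with compact closure, and then open $O_{n+1}\ni x$ with $\overline{O_{n+1}}\subseteq O_n$. The set $K=\bigcap_nO_n=\bigcap_n\overline{O_n}$ is compact and contains $x$. If $O\supseteq K$ is open, then the decreasing compact sets $\overline{O_n}\setminus O$ have empty intersection, so one of them is empty, that is, $O_n\subseteq O$ for some $n$. So $\{O_n:n<\omega\}$ is a countable outer base of $K$. $\blacksquare$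

**Corollary 3.** For regular $X$ we get the classical bound $|X|\le2^{L(X)t(X)\psi(X)}$.

*Proof.* Here $L(X)$, $t(X)$, $\psi(X)$ denote the least infinite cardinals $\kappa$ for which the corresponding inequality $\le\kappa$ holds. Let $\kappa=L(X)t(X)\psi(X)$. Singletons are $G_\kappa$ sets since $\psi(X)\le\kappa$, and $(\star_\kappa)$ holds by Lemma 1(a). By Theorem B the partition of $X$ into singletons has at most $2^\kappa$ members. $\blacksquare$

## Examples at the edge of the hypotheses

**The bound $2^\kappa$ is attained.** The Cantor cube $\{0,1\}^\kappa$ is compact, its singletons are $G_\kappa$ sets, and there are $2^\kappa$ of them.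

**The multiplicity bound $2^\kappa$ in Theorem B is optimal, even for compact spaces.** Let $Y=\{0,1\}^\kappa$, $\lambda=(2^\kappa)^+$ and $X=Y^\lambda$, a compact space by Tychonoff's theorem. For $\alpha<\beta<\lambda$ and $d\in Y$ let
$$G_{\alpha,\beta,d}=\{x\in X:x(\alpha)=x(\beta)=d\}.$$
Since $\{d\}$ is $G_\kappa$ in $Y$, its preimages under the two coordinate projections are $G_\kappa$, and so is their intersection $G_{\alpha,\beta,d}$. It is also closed. Since $|Y|=2^\kappa<\lambda$, no $x:\lambda\to Y$ is injective, so each $x$ lies in some $G_{\alpha,\beta,d}$ and these sets cover $X$. There are at most $\lambda$ index triples, so each point lies in at most $\lambda=(2^\kappa)^+$ of the sets. Now consider a subfamily of size $\le2^\kappa$, and choose one index triple for each of its members. The ordinals $\alpha,\beta$ that occur form a set $S\subseteq\lambda$ with $|S|\le2^\kappa=|Y|$. So there is $x\in X$ that is injective on $S$, and it lies in no member of the subfamily. Hence there is no subcover of size $\le2^\kappa$. For $\kappa=\omega$ this is the example promised earlier: a cover of a compact space by closed $G_\delta$ sets with no subcover of size $\le\mathfrak c$.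

**Not even one piece may fail to be $G_\delta$, and disjointness without covering is not enough.** Let $X=D\cup\{\infty\}$ be the one-point compactification of a discrete set $D$ of arbitrary size $>\mathfrak c$. In the partition into singletons all pieces are open except the closed set $\{\infty\}$. This one piece is not $G_\delta$, since every $G_\delta$ set containing $\infty$ has countable complement. There are more than $\mathfrak c$ pieces. Also, $\{\{d\}:d\in D\}$ is an arbitrarily large disjoint family of open sets.

**The Lindelöf hypothesis cannot be weakened to countable compactness.** Let $Y=\{\alpha<\mathfrak c^+:\operatorname{cf}(\alpha)\le\omega\}$, including $0$ and all successors, with the subspace topology from the ordinal $\mathfrak c^+$. Ordinals are regular spaces, so $Y$ is regular. It is first countable: $0$ and successors are isolated, and if $\alpha$ is a limit of a strictly increasing sequence $(\alpha_n)$, then the sets $(\alpha_n,\alpha]\cap Y$ form a local base at $\alpha$. In particular $t(Y)\le\omega$, so $(\star_\omega)$ holds by Lemma 1(a). The space is countably compact: the first $\omega$ elements of an infinite subset of $Y$ form a strictly increasing sequence, whose supremum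 has cofinality $\omega$ and is below the regular cardinal $\mathfrak c^+$. So the supremum lies in $Y$ and is an accumulation point of the subset, and a Hausdorff space in which every infinite subset has an accumulation point is countably compact. Singletons are $G_\delta$ sets, because $Y$ is Hausdorff and first countable. Since $Y$ contains all successors below $\mathfrak c^+$, its partition into singletons consists of $\mathfrak c^+$ many $G_\delta$ sets.
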